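\title{The coproduct of the variable in a Hopf Ore extension}

\begin{abstract}
Let $T$ be a Hopf algebra over a field $k$ that is an Ore extension $R[x,\sigma,\delta]$ of a Hopf subalgebra $R$. We ask whether the variable can always be chosen so that $\Delta(x)=a\otimes x+x\otimes b+v(x\otimes x)+w$ with $a,b\in R$ and $v,w\in R\otimes R$. The answer is no: over every field there is a counterexample with $R$ Sweedler's four-dimensional Hopf algebra. The answer is yes when $R\otimes R$ is a domain. In that case one can reach $\Delta(x)=x\otimes1+g\otimes x+w$ with $g$ group-like, and all such $T$ are classified. For commutative $T$ there is an exact criterion, which holds when $R$ is reduced and in characteristic $0$, and can fail in every positive characteristic.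
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $k$ is a field, algebras are $k$-algebras, and $\otimes=\otimes_k$. Let $R$ be an algebra, $\sigma$ an algebra automorphism of $R$, and $\delta$ a $\sigma$-derivation, that is, a $k$-linear map $R\to R$ with $\delta(ab)=\sigma(a)\delta(b)+\delta(a)b$. The \emph{Ore extension} $R[x,\sigma,\delta]$ is the algebra generated by $R$ and an indeterminate $x$ subject to $xr=\sigma(r)x+\delta(r)$ for $r\in R$. Each of its elements is uniquely of the form $\sum_i r_ix^i$ with $r_i\in R$. If $R$ is a subalgebra of $T$ and $x'\in T$, then $T=R[x',\sigma',\delta']$ means that $x'r=\sigma'(r)x'+\delta'(r)$ for $r\in R$ and that the powers of $x'$ form a basis of $T$ as a left $R$-module; we call such an $x'$ a \emph{variable} of $T$ over $R$.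

\begin{definition}\label{def:hoe}
Let $R$ be a Hopf algebra. A \emph{Hopf Ore extension} of $R$ is an algebra $T$ such that
\begin{enumerate}
\item[(H1)] $T$ is a Hopf algebra with Hopf subalgebra $R$;
\item[(H2)] $T=R[x,\sigma,\delta]$ for an automorphism $\sigma$ and a $\sigma$-derivation $\delta$ of $R$;
\item[(H3)] there are $a,b\in R$ and $v,w\in R\otimes R$ with
\[\Delta(x)=a\otimes x+x\otimes b+v(x\otimes x)+w .\]
\end{enumerate}
\end{definition}

Conditions (H1) and (H2) describe the objects one wants to understand: Hopf algebras obtained from a smaller one by adjoining one variable. Condition (H3) is of another kind. It bounds the degree of $\Delta(x)$ by $1$ in each tensor factor, and so reduces the Hopf algebra axioms for $T$ to identities in $R^{\otimes2}$ and $R^{\otimes3}$. It also depends on the variable. Let $T=R\otimes k[x]$ with $x$ primitive, and let $u$ be a unit of $R$. Then $x'=ux$ is again a variable, and the coefficient of $x'\otimes1$ in $\Delta(x')$ is $\Delta(u)(u^{-1}\otimes1)$. This has the form $1\otimes b$ only if $\Delta(u)=u\otimes b$,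 and then $u=\varepsilon(u)b$ with $b$ group-like. So (H3) holds for $x$ and fails for $ux$ unless $u$ is a scalar multiple of a group-like element. The problem, which we take from \cite{Huang}, therefore allows a change of variable.

\medskip
\noindent\textbf{Question.} \emph{If $T$ satisfies \textup{(H1)} and \textup{(H2)}, must there be $x'\in T$, an automorphism $\sigma'$ and a $\sigma'$-derivation $\delta'$ of $R$ with $T=R[x',\sigma',\delta']$, such that \textup{(H3)} holds with $x'$ in place of $x$?}
\medskip

The case $R=k$ suggests the answer yes.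

\begin{example}\label{ex:base}
Let $R=k$. Then $\sigma=\mathrm{id}$, $\delta=0$ and $T=k[x]$. After subtracting $\varepsilon(x)$ we have $\varepsilon(x)=0$. Write $\Delta(x)=P(X,Y)\in k[X,Y]$. The counit axioms say $P(X,0)=X$ and $P(0,Y)=Y$, so $n=\deg_YP\ge1$. Coassociativity says $P(X,P(Y,Z))=P(P(X,Y),Z)$. The left side has degree $n^2$ in $Z$ and the right side has degree $n$, so $n=1$. The degree in $X$ gives $\deg_XP=1$ in the same way, and the counit axioms leave $P=X+Y+\nu XY$ with $\nu\in k$. Now $\Delta(1+\nu x)=(1+\nu X)(1+\nu Y)$, so $1+\nu x$ is group-like, hence invertible in $k[x]$. This forces $\nu=0$, and $x$ is primitive.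
\end{example}

The argument has two parts: a count of degrees, $n^2=n$, and the antipode, which removes the term $x\otimes x$. The count needs the powers of the leading coefficient of $\Delta(x)$ to be nonzero. If that coefficient is nilpotent the count says nothing, and this is how the answer turns out to be no.

Sweedler's Hopf algebra is the algebra $R$ with generators $g,\theta$ and relations $g^2=1$, $\theta^2=0$, $g\theta=-\theta g$. It has basis $1,g,\theta,g\theta$, and its structure maps are
\[\Delta(g)=g\otimes g,\qquad \Delta(\theta)=\theta\otimes1+g\otimes\theta,\qquad \varepsilon(g)=1,\quad\varepsilon(\theta)=0,\]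
$S(g)=g$ and $S(\theta)=-g\theta$. The same formulas are used in characteristic $2$.

\begin{theorem}\label{thm:A}
Let $k$ be any field, $R$ Sweedler's Hopf algebra, $\sigma$ the automorphism of $R$ with $\sigma(g)=-g$, $\sigma(\theta)=-\theta$, and $T=R[x,\sigma,0]$. Put
\[\Delta(x)=x\otimes1+g\otimes x+\theta\otimes x^2,\qquad \varepsilon(x)=0,\qquad S(x)=-gx+g\theta x^2 .\]
Then $T$ is a Hopf algebra with Hopf subalgebra $R$, so \textup{(H1)} and \textup{(H2)} hold. There are no $x',\sigma',\delta'$ with $T=R[x',\sigma',\delta']$ for which \textup{(H3)} holds, nor even for which $\Delta(x')\in(R+Rx')\otimes(R+Rx')$.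
\end{theorem}

When the count of degrees is available, Example \ref{ex:base} generalizes and gives more than (H3). No noetherian hypothesis is needed, and the antipode is not assumed bijective.

\begin{theorem}\label{thm:B}
Let $T=R[x,\sigma,\delta]$ satisfy \textup{(H1)} and \textup{(H2)}, and assume that $R\otimes R$ is a domain. Then $\Delta(x)=s(x\otimes1)+t(1\otimes x)+w$ with $s,t,w\in R\otimes R$. Moreover, there are a unit $u$ of $R$ and $e\in R$ such that $x'=ux+e$ satisfies
\[T=R[x',\sigma',\delta'],\qquad \Delta(x')=x'\otimes1+g\otimes x'+w'\]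
for some group-like $g\in R$ and some $w'\in R\otimes R$.
\end{theorem}

Theorem \ref{thm:C} describes, for an arbitrary Hopf algebra $R$, all Hopf structures of this normal form. Theorem \ref{thm:D} treats commutative $T$. There $T$ represents an extension of the group represented by $R$ by the additive group, and (H3) can be achieved exactly when the conjugation action on the additive group is linear. This holds in characteristic $0$, so a counterexample in characteristic $0$ must be noncommutative, and by Theorem \ref{thm:B} its $R\otimes R$ must have zero divisors.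

After the preliminaries, Section \ref{sec:model} works out a commutative counterexample in characteristic $p$, where the mechanism is visible in a few lines. Section \ref{sec:A} transports the case $p=2$ to every field and proves Theorem \ref{thm:A}. Sections \ref{sec:B}--\ref{sec:D} contain the positive results.

\section{Preliminaries}\label{sec:prelim}

\subsection*{Hopf algebras}
A bialgebra is an algebra $H$ with algebra maps $\Delta\colon H\to H\otimes H$ and $\varepsilon\colon H\to k$ such that $(\Delta\otimes\mathrm{id})\Delta=(\mathrm{id}\otimes\Delta)\Delta$ and $(\varepsilon\otimes\mathrm{id})\Delta=\mathrm{id}=(\mathrm{id}\otimes\varepsilon)\Delta$. In particular $\Delta$ is injective. We write $\Delta(a)=a_1\otimes a_2$ and $(\Delta\otimes\mathrm{id})\Delta(a)=a_1\otimes a_2\otimes a_3$, with the summation suppressed. A \emph{subcoalgebra} is a subspace $C$ with $\Delta(C)\subset C\otimes C$. For a subcoalgebra $C$ and an algebra $A$, the space of linear maps $C\to A$ is an algebra under convolution, $(\varphi\psi)(c)=\varphi(c_1)\psi(c_2)$, with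 unit $c\mapsto\varepsilon(c)1$. An \emph{antipode} is a convolution inverse $S$ of $\mathrm{id}_H$:
\[S(a_1)a_2=\varepsilon(a)1=a_1S(a_2).\]
It is unique, it reverses products, and $\varepsilon S=\varepsilon$. A Hopf algebra is a bialgebra with an antipode, and a Hopf subalgebra is a subalgebra and subcoalgebra stable under $S$. An element $g$ is \emph{group-like} if $\Delta(g)=g\otimes g$ and $\varepsilon(g)=1$; then $S(g)=g^{-1}$, which is again group-like. An element $z$ is \emph{primitive} if $\Delta(z)=z\otimes1+1\otimes z$.

The axioms can be checked on algebra generators. For coassociativity and the counit this holds because both sides are algebra maps. If $S$ is an anti-homomorphism and the antipode identities hold at $a$ and $b$, then $S(a_1b_1)a_2b_2=S(b_1)S(a_1)a_2b_2=\varepsilon(ab)$ and $a_1b_1S(b_2)S(a_2)=\varepsilon(ab)$, so they hold at $ab$.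

\subsection*{Ore extensions}
Let $T=R[x,\sigma,\delta]$ and $F_n=\bigoplus_{i\le n}Rx^i$, with $F_{-1}=0$. By induction $x^mb\in\sigma^m(b)x^m+F_{m-1}$ for $b\in R$, hence
\begin{equation}\label{eq:lead}
(ax^m+F_{m-1})(bx^n+F_{n-1})\subset a\sigma^m(b)x^{m+n}+F_{m+n-1}.
\end{equation}
If $R$ is a domain, then $T$ is a domain and the degree is additive.

For any algebra $B$ we have $T\otimes B=(R\otimes B)[x\otimes1,\sigma\otimes\mathrm{id},\delta\otimes\mathrm{id}]$ and $B\otimes T=(B\otimes R)[1\otimes x,\mathrm{id}\otimes\sigma,\mathrm{id}\otimes\delta]$. We write $X=x\otimes1$ and $Y=1\otimes x$ in $T\otimes T$, and $X,Y,Z$ for the three copies of $x$ in $T^{\otimes3}$. These tensor powers are free left modules over $R^{\otimes2}$ and $R^{\otimes3}$ on the monomials in $X,Y$ and in $X,Y,Z$, so coefficients can be compared. An element of $T\otimes T$ has $\deg_Y\le n$ exactly when it lies in $T\otimes F_n$.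

\begin{lemma}\label{lem:change}
Let $T=R[x,\sigma,\delta]$, let $u$ be a unit of $R$, $e\in R$, and $x'=ux+e$. Then $T=R[x',\sigma',\delta']$ with $\sigma'(r)=u\sigma(r)u^{-1}$ and $\delta'(r)=u\delta(r)+er-\sigma'(r)e$.
\end{lemma}

\begin{proof}
We have $x'r=u\sigma(r)x+u\delta(r)+er=\sigma'(r)(x'-e)+u\delta(r)+er=\sigma'(r)x'+\delta'(r)$. By \eqref{eq:lead}, $x'^i$ has degree $i$ and leading coefficient $u\sigma(u)\cdots\sigma^{i-1}(u)$, a unit, so the $x'^i$ form a left $R$-basis. Comparing constant terms in $x'(ab)=(x'a)b$ gives $\delta'(ab)=\sigma'(a)\delta'(b)+\delta'(a)b$.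
\end{proof}

To refute (H3) for all variables at once, we need a consequence of it that does not mention the coefficients $a,b,v,w$.

\begin{lemma}\label{lem:sub}
Let $T$ satisfy \textup{(H1)}, let $x'$ be a variable of $T$ over $R$, and let $F=R+Rx'$. If \textup{(H3)} holds for $x'$, then $\Delta(x')\in F\otimes F$. If $\Delta(x')\in F\otimes F$, then $F$ is a subcoalgebra, and for every linear form $\varphi$ on $T$
\begin{equation}\label{eq:slice}
(\mathrm{id}\otimes\varphi)\Delta(F)\subset F,\qquad(\varphi\otimes\mathrm{id})\Delta(F)\subset F .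
\end{equation}
\end{lemma}

\begin{proof}
The space $F\otimes F$ is the left $R\otimes R$-module spanned by $1\otimes1$, $x'\otimes1$, $1\otimes x'$ and $x'\otimes x'$, and it contains each term in (H3). If $\Delta(x')\in F\otimes F$ and $r\in R$, then $\Delta(r)\in R\otimes R$ and $\Delta(rx')=\Delta(r)\Delta(x')\in F\otimes F$. The inclusions \eqref{eq:slice} hold for any subcoalgebra.
\end{proof}

\section{A model case in characteristic $p$}\label{sec:model}

To defeat the count of degrees, try $\Delta(x)=x\otimes1+1\otimes x+\tau\otimes x^m$ with $m\ge2$ and $\tau\in R$ primitive. Expanding both sides gives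
\begin{equation}\label{eq:defect}
(\mathrm{id}\otimes\Delta)\Delta(x)-(\Delta\otimes\mathrm{id})\Delta(x)=\tau\otimes\bigl(\Delta(x)^m-x^m\otimes1-1\otimes x^m\bigr),
\end{equation}
so coassociativity asks that $x^m$ be primitive. In a commutative algebra of characteristic $p$ take $m=p$. Then $\Delta(x)^p=x^p\otimes1+1\otimes x^p+\tau^p\otimes x^{p^2}$, and the condition is $\tau^p=0$.

Commutative Hopf algebras are best handled through their points. If $H$ is a commutative Hopf algebra and $A$ a commutative algebra, the set $\mathrm{Alg}(H,A)$ of algebra maps is a group under convolution, with identity $\varepsilon$ and inverse $g\mapsto g\circ S$. We regard $f\in H$ as a function on points, $f(g):=g(f)$. Then $f(gh)=f_1(g)f_2(h)$: the coproduct of $f$ is the value of $f$ on a product.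

\begin{proposition}\label{prop:model}
Let $\operatorname{char}k=p>0$, $R=k[\tau]/(\tau^p)$ with $\tau$ primitive, and $T=R[x]$ with
\[\Delta(x)=x\otimes1+1\otimes x+\tau\otimes x^p,\qquad\varepsilon(x)=0,\qquad S(x)=-x+\tau x^p .\]
Then $T$ satisfies \textup{(H1)} and \textup{(H2)}, and no variable $x'$ of $T$ over $R$ has $\Delta(x')\in(R+Rx')\otimes(R+Rx')$.
\end{proposition}

\begin{proof}
Since $(\tau\otimes1+1\otimes\tau)^p=0$, $R$ is a Hopf algebra with $\varepsilon(\tau)=0$ and $S(\tau)=-\tau$. Coassociativity at $x$ follows from \eqref{eq:defect}, and the counit axioms hold because $\varepsilon(\tau)=\varepsilon(x)=0$. As $S(x)^p=-x^p$, the antipode identities at $x$ read $S(x)+x-\tau x^p=0$ and $x+S(x)+\tau S(x)^p=0$, and both hold. A point of $T$ with values in $A$ is a pair $(a,\xi)\in A^2$ with $a^p=0$, and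
\begin{equation}\label{eq:law}
(a,\xi)(a',\xi')=(a+a',\ \xi+\xi'+a\xi'^p).
\end{equation}

Let $x'$ be a variable. As $T$ is commutative, $T=R[x']$ is a polynomial ring. Modulo $\tau$, the image of $x'$ generates $k[x]$, so it has degree $1$. Thus $x'=\alpha x+\beta+\tau\rho(x)$ with $\alpha\in k^\times$, $\beta\in k$, $\rho\in R[x]$. Let $A=R[n]$ be a polynomial ring and consider the points $g=(\tau,0)$ and $h=(0,n)$. By \eqref{eq:law}, $gh=(\tau,n+\tau n^p)$ and $hg=(\tau,n)$. Suppose that $\Delta(x')=\sum_{i,j\le1}e_{ij}(x'^i\otimes x'^j)$ with $e_{ij}\in R\otimes R$. Both points send $R$ into $R$, and $x'(g)\in R$, $x'(h)=\alpha n+\beta$. So $x'(gh)$ and $x'(hg)$ have degree at most $1$ in $n$. But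
\[x'(gh)-x'(hg)=\alpha\tau n^p+\tau\bigl(\rho(n+\tau n^p)-\rho(n)\bigr)\equiv\alpha\tau n^p\pmod{\tau^2A},\]
and $\alpha\tau\notin\tau^2R$. So the coefficient of $n^p$ is nonzero, a contradiction.
\end{proof}

The unknown correction $\tau\rho(x)$ contributes the same amount to $gh$ and to $hg$, to first order in $\tau$, while the term $\tau\otimes x^p$ contributes to one side only. A change of variable cannot remove this asymmetry between left and right. The last step of the proof of Theorem \ref{thm:A} is the same comparison.

\section{The counterexample over Sweedler's algebra}\label{sec:A}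

Take $m=2$ in \eqref{eq:defect}. Outside characteristic $2$ the attempt fails twice: $(\tau\otimes1+1\otimes\tau)^2=2\tau\otimes\tau$ when $\tau^2=0$, and $(x\otimes1+1\otimes x)^2$ contains $2x\otimes x$. Cross terms of a square vanish when the summands anticommute. So we adjoin a group-like $g$ of order two that anticommutes with the other generators and replace $1\otimes x$ by $g\otimes x$, which anticommutes with $x\otimes1$. This gives the algebra of Theorem \ref{thm:A}. In characteristic $2$ it is commutative, and setting $g=1$ recovers Proposition \ref{prop:model} for $p=2$.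

In this section $R$, $\sigma$, $T$ are as in Theorem \ref{thm:A}. Thus $T$ has generators $g,\theta,x$, which anticommute pairwise, and the further relations $g^2=1$, $\theta^2=0$. The element $x^2$ is central.

\subsection*{The Hopf algebra structure}
We check the axioms for $R$ and $T$ together. Put
\[G=g\otimes g,\quad P=\theta\otimes1,\quad Q=g\otimes\theta,\quad A=x\otimes1,\quad B=g\otimes x,\quad C=\theta\otimes x^2 .\]
These six elements anticommute pairwise. Indeed, $G,Q,B$ have the same first factor $g$, and their second factors $g,\theta,x$ anticommute pairwise. Any other pair contains one of $P,A,C$, whose second factor is central; the first factors are then two different elements among $g,\theta,x$, which anticommute, except for the pair $P,C$, where $PC=CP=0$. The squares are $G^2=1$, $P^2=Q^2=C^2=0$, $A^2=x^2\otimes1$, $B^2=1\otimes x^2$. Hence $G$, $P+Q$ and $A+B+C$ anticommute pairwise, $G^2=1$ and $(P+Q)^2=0$. So $\Delta$ is a well-defined algebra map, and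
\begin{equation}\label{eq:prim}
\Delta(x^2)=A^2+B^2+C^2=x^2\otimes1+1\otimes x^2 .
\end{equation}
The map $\varepsilon$ respects the relations because $\varepsilon(\theta)=\varepsilon(x)=0$ and $\varepsilon(g)^2=1$, and the counit axioms hold on $g,\theta,x$ by inspection. Both iterated coproducts send $g$ to $g\otimes g\otimes g$ and $\theta$ to $\theta\otimes1\otimes1+g\otimes\theta\otimes1+g\otimes g\otimes\theta$. By \eqref{eq:prim}, both send $x$ to
\[x\otimes1\otimes1+g\otimes x\otimes1+g\otimes g\otimes x+\theta\otimes x^2\otimes1+\theta\otimes1\otimes x^2+g\otimes\theta\otimes x^2 .\]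

Next, $S$ extends to an anti-homomorphism, because $S(g)=g$, $S(\theta)=-g\theta$ and $S(x)=-gx+g\theta x^2$ satisfy the relations, which are the same in the opposite algebra. We have $g^2=1$, $(g\theta)^2=-\theta^2=0$, and
\begin{align*}
gS(\theta)+S(\theta)g&=-\theta+\theta=0,\\
gS(x)+S(x)g&=(-x+\theta x^2)+(x-\theta x^2)=0,\\
S(x)S(\theta)+S(\theta)S(x)&=(gx)(g\theta)+(g\theta)(gx)=-x\theta-\theta x=0,
\end{align*}
where in the last line the products of $g\theta x^2$ with $g\theta$ vanish because $x^2$ is central and $(g\theta)^2=0$. Also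
\[S(x^2)=S(x)^2=gxgx-gxg\theta x^2-g\theta x^2gx=-x^2-\theta x^3+\theta x^3=-x^2 .\]
The antipode identities hold at $g$; at $\theta$ they read $S(\theta)+g\theta=0$ and $\theta+gS(\theta)=0$; at $x$ they read
\begin{align*}
S(x)+S(g)x+S(\theta)x^2&=(-gx+g\theta x^2)+gx-g\theta x^2=0,\\
x+gS(x)+\theta S(x^2)&=x+(-x+\theta x^2)-\theta x^2=0 .
\end{align*}
So $T$ is a Hopf algebra, and $R$ is a Hopf subalgebra.

\subsection*{No variable satisfies (H3)}
In Section \ref{sec:model} we listed all variables and evaluated them at points. Here we avoid the list, and points are replaced by linear forms on $T$, used through \eqref{eq:slice}. All we use about a variable $x'$ is that it does not lie in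
\[T_{\mathrm{ev}}=\bigoplus_{l\ge0}Rx^{2l},\]
which is a proper subalgebra of $T$ containing $R$, since $x^2$ is central. By \eqref{eq:prim}, for $r\in R$,
\begin{align}
\Delta(rx^{2l})&=\sum_j\tbinom lj\,r_1x^{2j}\otimes r_2x^{2l-2j},\label{eq:even}\\
\Delta(rx^{2l+1})&=\sum_j\tbinom lj\bigl[r_1x^{2j+1}\otimes r_2x^{2l-2j}+r_1gx^{2j}\otimes r_2x^{2l-2j+1}\notag\\
&\hspace{9em}+r_1\theta x^{2j}\otimes r_2x^{2l-2j+2}\bigr].\label{eq:odd}
\end{align}
In particular $T_{\mathrm{ev}}$ is a subcoalgebra. For $r=\alpha+\beta g+\gamma\theta+\gamma'g\theta\in R$ we have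
\begin{equation}\label{eq:DeltaR}
\Delta(r)=\alpha\,1\otimes1+\beta\,g\otimes g+\gamma(\theta\otimes1+g\otimes\theta)+\gamma'(g\theta\otimes g+1\otimes g\theta).
\end{equation}

\begin{lemma}\label{lem:x2}
Let $F\subset T$ be a subcoalgebra and a left $R$-submodule with $F\not\subset T_{\mathrm{ev}}$. Then $x^2\in F$.
\end{lemma}

\begin{proof}
The first two steps reduce the odd part of an element of $F$ to $x$; the third compares left and right.

\emph{Step 1: $F$ contains an element $f_1\equiv rx\pmod{T_{\mathrm{ev}}}$ with $0\ne r\in R$.} Choose $f=\sum_ir_ix^i\in F\setminus T_{\mathrm{ev}}$, let $2m+1$ be the largest odd index with nonzero coefficient, and let $r=r_{2m+1}$. To lower the degree from $2m+1$ to $1$ we remove $x^{2m}$ from the second tensor factor. Let $\varphi(sx^i)=\varepsilon(s)$ if $i=2m$ and $0$ otherwise, for $s\in R$, and put $f_1=(\mathrm{id}\otimes\varphi)\Delta(f)\in F$. The even terms of $f$ contribute elements of $T_{\mathrm{ev}}$. For an odd term of degree $2l+1$ with $l\le m$, the second and third summands in \eqref{eq:odd} have first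 factor in $T_{\mathrm{ev}}$. The first summand survives only if $l-j=m$, that is $l=m$ and $j=0$, and then gives $r_1\varepsilon(r_2)x=rx$.

\emph{Step 2: $F$ contains an element $f_2=x+\sum_ls_lx^{2l}$ with $s_l\in R$.} The coefficient $r$ need not be a unit, so we cannot divide by it; we replace it by a group-like element. With $r$ written as in \eqref{eq:DeltaR}, let $\psi$ be one of the coordinate forms on $R$ for the basis $1,g,\theta,g\theta$: that of $\theta$ if $\gamma\ne0$; that of $g\theta$ if $\gamma=0\ne\gamma'$; and, if $\gamma=\gamma'=0$, that of $1$ if $\alpha\neq0$ and that of $g$ if $\alpha=0$. Then $\psi(r_1)r_2$ is $\gamma1$, $\gamma'g$, $\alpha1$ or $\beta g$, so $\psi(r_1)r_2=cu$ with $c\in k^\times$ and $u\in\{1,g\}$. Let $\Psi(sx^i)=\psi(sg)$ if $i=0$ and $0$ otherwise. By \eqref{eq:odd} with $l=0$,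
\[(\Psi\otimes\mathrm{id})\Delta(rx)=\psi(r_1g^2)r_2x+\psi(r_1\theta g)r_2x^2\equiv cux\pmod{T_{\mathrm{ev}}},\]
and $(\Psi\otimes\mathrm{id})\Delta(T_{\mathrm{ev}})\subset T_{\mathrm{ev}}$. As $u^2=1$, the element $f_2=c^{-1}u\,(\Psi\otimes\mathrm{id})\Delta(f_1)\in F$ has the stated form.

\emph{Step 3.} Let $\Theta(sx^i)$ be the coefficient of $\theta$ in $s$ if $i=0$, and $0$ otherwise. This form plays the role of the first-order part of the point $(\tau,0)$ in Section \ref{sec:model}. By \eqref{eq:DeltaR}, $\Theta(s_1)s_2=\Theta(s)1$ and $s_1\Theta(s_2)=\Theta(s)g$ for $s\in R$. In \eqref{eq:even} only $j=0$ survives $\Theta\otimes\mathrm{id}$ and only $j=l$ survives $\mathrm{id}\otimes\Theta$, so $sx^{2l}$ is sent to $\Theta(s)x^{2l}$ and to $\Theta(s)gx^{2l}$. From $\Delta(x)=x\otimes1+g\otimes x+\theta\otimes x^2$ we see that $x$ is sent to $x^2$ and to $0$. With $q=\sum_l\Theta(s_l)x^{2l}$ we obtain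
\[(\Theta\otimes\mathrm{id})\Delta(f_2)=x^2+q\in F,\qquad(\mathrm{id}\otimes\Theta)\Delta(f_2)=gq\in F .\]
Since $F$ is a left $R$-module, $q=g(gq)\in F$, and so $x^2\in F$.
\end{proof}

\begin{proof}[End of the proof of Theorem \ref{thm:A}]
Let $x'$ be a variable and $F=R+Rx'$. By Lemma \ref{lem:sub} it suffices to exclude $\Delta(x')\in F\otimes F$, and in that case $F$ is a subcoalgebra. It is a free left $R$-module on $1,x'$, so $\dim_kF=8$. Since $R$ and $x'$ generate $T$ and $T_{\mathrm{ev}}$ is a proper subalgebra containing $R$, we have $F\not\subset T_{\mathrm{ev}}$. By Lemma \ref{lem:x2}, $R\oplus Rx^2\subset F$. Both spaces have dimension $8$, so $F=R\oplus Rx^2\subset T_{\mathrm{ev}}$, a contradiction.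
\end{proof}

\section{The case where $R\otimes R$ is a domain}\label{sec:B}

The proof of Theorem \ref{thm:B} follows Example \ref{ex:base}: count degrees, use the antipode to remove $x\otimes x$, and then normalize the coefficients $s$ and $t$, which were $1$ for $R=k$.

\begin{lemma}\label{lem:degree}
Let $T=R[x,\sigma,\delta]$ satisfy \textup{(H1)} and \textup{(H2)}, with $R\otimes R$ a domain. Then $\Delta(x)=sX+tY+vXY+w$ with $s,t,v,w\in R\otimes R$.
\end{lemma}

\begin{proof}
The ring $T\otimes R$ is an Ore extension of $R\otimes R$, and $T\otimes T$ is an Ore extension of $T\otimes R$ in the variable $Y$. So both are domains, and $\deg_Y$ is additive on $T\otimes T$. Let $n=\deg_Y\Delta(x)$. If $n=0$, then $\Delta(x)\in T\otimes R$ and $x=(\varepsilon\otimes\mathrm{id})\Delta(x)\in R$, which is false. So $n\ge1$.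

Let $u=\sum_{i\le d}r_ix^i$ with $r_d\ne0$. Then $\Delta(u)=\sum_i\Delta(r_i)\Delta(x)^i$. If $r_i\neq0$, then $\Delta(r_i)$ is a nonzero element of $R\otimes R$, and the $i$th term has $Y$-degree $in$. Hence $\deg_Y\Delta(u)=dn$.

Write $\Delta(x)=\sum_\alpha e_\alpha\otimes u_\alpha$ with the $e_\alpha$ linearly independent and the $u_\alpha$ nonzero. For such $e_\alpha$ and any vector space $V$ with a subspace $V'$, an element $\sum_\alpha e_\alpha\otimes W_\alpha$ of $T\otimes V$ lies in $T\otimes V'$ exactly when all $W_\alpha$ lie in $V'$. Therefore $\max_\alpha\deg u_\alpha=n$, and $(\mathrm{id}\otimes\Delta)\Delta(x)=\sum_\alpha e_\alpha\otimes\Delta(u_\alpha)$ has degree $n^2$ in $Z$. On the other hand, if $\Delta(x)=\sum_{j\le n}c_jY^j$ with $c_j\in T\otimes R$, then $(\Delta\otimes\mathrm{id})\Delta(x)=\sum_j(\Delta\otimes\mathrm{id})(c_j)Z^j$ has degree $n$ in $Z$, because $\Delta\otimes\mathrm{id}$ is injective. So $n^2=n$ and $n=1$.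

The same argument with the tensor factors reversed, using that $T\otimes T$ is an Ore extension of the domain $R\otimes T$ in the variable $X$, gives $\deg_X\Delta(x)=1$. So only the monomials $1,X,Y,XY$ occur in $\Delta(x)$.
\end{proof}

In Example \ref{ex:base} the coefficient $1+\nu X$ of $Y$ came from a group-like element and so was invertible. In general the coefficient $t+vX$ of $Y$ has no such description, and we need another way to use the antipode. For a bialgebra $H$ consider
\[\lambda\colon H\otimes H\to H\otimes H,\qquad\lambda(b\otimes a)=ba_1\otimes a_2=(b\otimes1)\Delta(a).\]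
On functions on a monoid, $\lambda$ is the pullback along $(g,h)\mapsto(g,gh)$, a map that is bijective exactly when the monoid is a group. The map $\lambda$ is left $H$-linear in the first factor, and
\begin{equation}\label{eq:lambda}
\lambda\bigl(z(1\otimes a)\bigr)=\lambda(z)\Delta(a)\qquad(z\in H\otimes H,\ a\in H).
\end{equation}

\begin{lemma}\label{lem:lambda}
Let $H$ be a bialgebra.
\begin{enumerate}
\item[(i)] Let $C\subset H$ be a subcoalgebra and $S\colon C\to H$ a linear map with $S(c_1)c_2=\varepsilon(c)1=c_1S(c_2)$ for $c\in C$. Then $\lambda$ restricts to a bijection of $H\otimes C$.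
\item[(ii)] If $\lambda$ is bijective, then $H$ has an antipode.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Both $\lambda$ and $\mu(b\otimes c)=bS(c_1)\otimes c_2$ map $H\otimes C$ to itself. Also $\lambda\mu(b\otimes c)=bS(c_1)c_2\otimes c_3=b\otimes c$ and $\mu\lambda(b\otimes c)=bc_1S(c_2)\otimes c_3=b\otimes c$.

(ii) Put $S(a)=(\mathrm{id}\otimes\varepsilon)\lambda^{-1}(1\otimes a)$. The maps $(\mathrm{id}\otimes\Delta)\lambda$ and $(\lambda\otimes\mathrm{id})(\mathrm{id}\otimes\Delta)$ both send $b\otimes a$ to $ba_1\otimes a_2\otimes a_3$. Hence $(\mathrm{id}\otimes\Delta)\lambda^{-1}(1\otimes a)=\lambda^{-1}(1\otimes a_1)\otimes a_2$. Applying $\mathrm{id}\otimes\varepsilon\otimes\mathrm{id}$ gives $\lambda^{-1}(1\otimes a)=S(a_1)\otimes a_2$, and by left linearity $\lambda^{-1}(b\otimes a)=bS(a_1)\otimes a_2$. Then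
\[1\otimes a=\lambda\lambda^{-1}(1\otimes a)=S(a_1)a_2\otimes a_3,\qquad 1\otimes a=\lambda^{-1}\lambda(1\otimes a)=a_1S(a_2)\otimes a_3,\]
and $\mathrm{id}\otimes\varepsilon$ turns these into the antipode identities.
\end{proof}

The next two statements make no assumption on $R$.

\begin{lemma}\label{lem:unit}
Let $T=R[x,\sigma,\delta]$ satisfy \textup{(H1)} and \textup{(H2)}, and let $\Delta(x)=sX+tY+vXY+w$ with $s,t,v,w\in R\otimes R$. Then $q=t+vX$ is a unit of $T\otimes R$.
\end{lemma}

\begin{proof}
By Lemma \ref{lem:sub}, $F=R+Rx$ is a subcoalgebra. By Lemma \ref{lem:lambda}(i), $\lambda$ restricts to bijections of $T\otimes R$ and of $T\otimes F$, so it induces a bijection of $(T\otimes F)/(T\otimes R)$. Identify this quotient with $T\otimes R$ by letting $z\in T\otimes R$ correspond to the class of $zY$. Since $\Delta(x)=qY+(sX+w)$ with $sX+w\in T\otimes R$, formula \eqref{eq:lambda} gives $\lambda(zY)=\lambda(z)\Delta(x)\equiv\lambda(z)qY$. So $z\mapsto\lambda(z)q$ is a bijection of $T\otimes R$, and therefore right multiplication by $q$ is one. Choose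 $p$ with $pq=1$. Then $(qp-1)q=0$, so $qp=1$.
\end{proof}

\begin{proposition}\label{prop:normal}
Let $R$ be any Hopf algebra, let $T=R[x,\sigma,\delta]$ satisfy \textup{(H1)} and \textup{(H2)}, and let $\Delta(x)=sX+tY+w$ with $s,t,w\in R\otimes R$. Then there are a unit $u$ of $R$ and $e\in R$ such that $x'=ux+e$ satisfies $\varepsilon(x')=0$ and $\Delta(x')=x'\otimes1+g\otimes x'+w'$ with $g\in R$ group-like and $w'\in R\otimes R$.
\end{proposition}

\begin{proof}
By Lemma \ref{lem:unit}, $t$ has an inverse $p=\sum_ip_iX^i$ in $T\otimes R$, with $p_i\in R\otimes R$. Comparing coefficients in $tp=1$ gives $tp_i=0$ for $i\ge1$, so $p_i=ptp_i=0$. Thus $t$ is a unit of $R\otimes R$.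

Each substitution below is covered by Lemma \ref{lem:change}. Replacing $x$ by $x-\varepsilon(x)$ changes only $w$, so let $\varepsilon(x)=0$. The counit axiom $(\mathrm{id}\otimes\varepsilon)\Delta(x)=x$ then gives $(\mathrm{id}\otimes\varepsilon)(s)=1$. We have
\begin{align*}
(\Delta\otimes\mathrm{id})\Delta(x)&\equiv(\Delta\otimes\mathrm{id})(s)\bigl[(s\otimes1)X+(t\otimes1)Y\bigr]+(\Delta\otimes\mathrm{id})(t)Z,\\
(\mathrm{id}\otimes\Delta)\Delta(x)&\equiv(\mathrm{id}\otimes\Delta)(s)X+(\mathrm{id}\otimes\Delta)(t)\bigl[(1\otimes s)Y+(1\otimes t)Z\bigr]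
\end{align*}
modulo $R^{\otimes3}$. The coefficients of $X,Y,Z$ give
\begin{align}
(\Delta\otimes\mathrm{id})(s)\,(s\otimes1)&=(\mathrm{id}\otimes\Delta)(s),\label{eq:cX}\\
(\Delta\otimes\mathrm{id})(s)\,(t\otimes1)&=(\mathrm{id}\otimes\Delta)(t)\,(1\otimes s),\label{eq:cY}\\
(\Delta\otimes\mathrm{id})(t)&=(\mathrm{id}\otimes\Delta)(t)\,(1\otimes t).\label{eq:cZ}
\end{align}
For functions on a group, \eqref{eq:cZ} reads $t(\gamma\eta,\zeta)=t(\gamma,\eta\zeta)t(\eta,\zeta)$, and $\zeta=1$ gives $t(\gamma,\eta)=a(\gamma\eta)/a(\eta)$ with $a(\gamma)=t(\gamma,1)$. So dividing $x$ by $a$ should make $t=1$. Let $a=(\mathrm{id}\otimes\varepsilon)(t)$, a unit of $R$ as the image of a unit under an algebra map. Applying $\mathrm{id}\otimes\mathrm{id}\otimes\varepsilon$ to \eqref{eq:cZ} gives $\Delta(a)=t(1\otimes a)$, so $\Delta(a^{-1})t=1\otimes a^{-1}$. For $y=a^{-1}x$ we get $\varepsilon(y)=0$ and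
\[\Delta(y)=\Delta(a^{-1})s(a\otimes1)(y\otimes1)+1\otimes y+\Delta(a^{-1})w .\]
Replacing $x$ by $y$, we may assume $t=1$.

Now \eqref{eq:cY} reads $(\Delta\otimes\mathrm{id})(s)=1\otimes s$. Applying $\mathrm{id}\otimes\varepsilon\otimes\mathrm{id}$ gives $s=1\otimes h$ with $h=(\varepsilon\otimes\mathrm{id})(s)$. Then \eqref{eq:cX} reads $(1\otimes1\otimes h)(1\otimes h\otimes1)=1\otimes\Delta(h)$, so $\Delta(h)=h\otimes h$, and $(\mathrm{id}\otimes\varepsilon)(s)=1$ gives $\varepsilon(h)=1$. Thus $h$ is group-like and $\Delta(x)=x\otimes h+1\otimes x+w$. With $g=h^{-1}$ and $x'=gx$ we have $\varepsilon(x')=0$ and $\Delta(x')=(g\otimes g)\Delta(x)=x'\otimes1+g\otimes x'+(g\otimes g)w$.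
\end{proof}

\begin{proof}[Proof of Theorem \ref{thm:B}]
Write $\Delta(x)$ as in Lemma \ref{lem:degree}. By Lemma \ref{lem:unit}, $t+vX$ is a unit of $T\otimes R$, an Ore extension of the domain $R\otimes R$ in the variable $X$. By additivity of degree a unit has degree $0$, so $v=0$. Proposition \ref{prop:normal} and Lemma \ref{lem:change} give the rest.
\end{proof}

\begin{remark}
The hypothesis on $R\otimes R$ enters twice, in the formula $\deg_Y\Delta(u)=dn$ and in the conclusion $v=0$. The formula fails in Theorem \ref{thm:A}, where $\Delta(x)$ and $\Delta(x^2)$ both have $Y$-degree $2$. The conclusion $v=0$ also needs the antipode of $T$, through Lemma \ref{lem:unit}: the algebra $k[x]$ with $1+x$ group-like is a bialgebra with $\Delta(x)=X+Y+XY$.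
\end{remark}

\section{Classification of the normal forms}\label{sec:C}

Once $\Delta(x)$ is in normal form, the Hopf algebra axioms become conditions on data in $R$.

\begin{theorem}\label{thm:C}
Let $R$ be any Hopf algebra.
\begin{enumerate}
\item[(i)] Suppose that $T=R[x,\sigma,\delta]$ is a Hopf algebra with Hopf subalgebra $R$, that $\Delta(x)=x\otimes1+g\otimes x+w$ with $g$ group-like and $w\in R\otimes R$, and that $\varepsilon(x)=0$. Then $\chi=\varepsilon\sigma\colon R\to k$ is an algebra map, and for all $r\in R$:
\begin{enumerate}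
\item[(a)] $\sigma(r)=\chi(r_1)r_2=g\,r_1g^{-1}\chi(r_2)$;
\item[(b)] $\Delta(\delta(r))=\delta(r_1)\otimes r_2+gr_1\otimes\delta(r_2)+w\Delta(r)-\Delta(\sigma(r))w$;
\item[(c)] $(\Delta\otimes\mathrm{id})(w)+w\otimes1=(\mathrm{id}\otimes\Delta)(w)+g\otimes w$ and $(\varepsilon\otimes\mathrm{id})(w)=0=(\mathrm{id}\otimes\varepsilon)(w)$.
\end{enumerate}
\item[(ii)] Conversely, let $g\in R$ be group-like, $\chi\colon R\to k$ an algebra map, $\sigma(r):=\chi(r_1)r_2$, $\delta$ a $\sigma$-derivation and $w\in R\otimes R$, such that \textup{(a)--(c)} hold. Then $R[x,\sigma,\delta]$ has a unique Hopf algebra structure extending that of $R$ with $\Delta(x)=x\otimes1+g\otimes x+w$ and $\varepsilon(x)=0$.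
\end{enumerate}
If $R\otimes R$ is a domain, these are, up to a change of variable, all Hopf algebras satisfying \textup{(H1)} and \textup{(H2)}.
\end{theorem}

\begin{proof}
We first record two computations for the element $D=X+(g\otimes1)Y+w$ of $T\otimes T$. For $r\in R$,
\begin{align*}
D\Delta(r)&=(\sigma(r_1)\otimes r_2)X+(gr_1\otimes\sigma(r_2))Y\\
&\qquad+\delta(r_1)\otimes r_2+gr_1\otimes\delta(r_2)+w\Delta(r).
\end{align*}
Comparing coefficients of $X,Y,1$, the relation $D\Delta(r)=\Delta(\sigma(r))D+\Delta(\delta(r))$ holds if and only if (b) holds and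
\begin{equation}\label{eq:sigma}
\Delta(\sigma(r))=\sigma(r_1)\otimes r_2,\qquad\Delta(\sigma(r))(g\otimes1)=gr_1\otimes\sigma(r_2).
\end{equation}
Second, if $\Delta(x)=D$, both iterated coproducts of $x$ contain $x\otimes1\otimes1+g\otimes x\otimes1+g\otimes g\otimes x$, and the remaining terms are the two sides of the first identity in (c). If $\varepsilon(x)=0$, the counit axioms at $x$ are the last two identities in (c).

(i) The map $\chi$ is a composite of algebra maps. Applying $\Delta$ to $xr=\sigma(r)x+\delta(r)$ gives (b) and \eqref{eq:sigma}. Applying $\varepsilon\otimes\mathrm{id}$ to the first identity in \eqref{eq:sigma} gives $\sigma(r)=\chi(r_1)r_2$, and $\mathrm{id}\otimes\varepsilon$ applied to the second gives $\sigma(r)g=gr_1\chi(r_2)$. This is (a), and (c) is the second computation.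

(ii) The map $\sigma$ is multiplicative because $\Delta$ and $\chi$ are. It is bijective with inverse $r\mapsto\chi(S(r_1))r_2$, since $\chi(S(r_1)r_2)r_3=r=\chi(r_1S(r_2))r_3$. So $T=R[x,\sigma,\delta]$ is defined. The first formula in (a) gives $\Delta(\sigma(r))=\chi(r_1)r_2\otimes r_3=\sigma(r_1)\otimes r_2$. The second gives $\Delta(\sigma(r))=gr_1g^{-1}\otimes gr_2g^{-1}\chi(r_3)=gr_1g^{-1}\otimes\sigma(r_2)$. Thus \eqref{eq:sigma} holds, and with (b) it shows that $\Delta$ extends to an algebra map with $\Delta(x)=D$. Applying $\varepsilon\otimes\mathrm{id}$ to (b) kills the terms with $w$, by (c), and leaves $\delta(r)=\varepsilon(\delta(r_1))r_2+\delta(r)$. Applying $\varepsilon$ gives $\varepsilon\delta=0$, which is what is needed for $\varepsilon$ to extend to an algebra map with $\varepsilon(x)=0$. By (c) the coalgebra axioms hold at $x$, so $T$ is a bialgebra.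

For the antipode we avoid a formula and show that $\lambda$ is bijective, by filtering in $Y$. The $Y$-leading coefficient $g\otimes1$ of $\Delta(x)$ is fixed by $\mathrm{id}\otimes\sigma$, so \eqref{eq:lead} gives $\Delta(x)^n\in(g^n\otimes1)Y^n+T\otimes F_{n-1}$. For $z\in T\otimes R$ we have $\lambda(z)\in T\otimes R$ and $\lambda(zY^n)=\lambda(z)\Delta(x)^n$ by \eqref{eq:lambda}. Hence $\lambda$ preserves each $T\otimes F_n$, and on $(T\otimes F_n)/(T\otimes F_{n-1})\cong T\otimes R$ it induces $z\mapsto\lambda(z)(g^n\otimes1)$. This is bijective, by Lemma \ref{lem:lambda}(i) applied to $C=R$ with the antipode of $R$, and because $g$ is a unit. By induction $\lambda$ is bijective on each $T\otimes F_n$, hence on $T\otimes T$, and Lemma \ref{lem:lambda}(ii) gives an antipode $S$. Its restriction to $R$ and the antipode of $R$ are both convolution inverses of the inclusion $R\to T$, so they agree. The structure is unique because $\Delta$ and $\varepsilon$ are determined on generators and they determine $S$.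

For the last statement, Theorem \ref{thm:B} gives a variable in normal form, and the one constructed in Proposition \ref{prop:normal} has counit $0$.
\end{proof}

\begin{example}
Both formulas in (a) define algebra maps, so (a) can be checked on generators, and (b), (c) are empty if $\delta=0$ and $w=0$.
\begin{enumerate}
\item[(1)] $R=k[g,g^{-1}]$ with $g$ group-like, $\chi(g)=q\in k^\times$, $\delta=0$, $w=0$. Then $xg=qgx$ and $\Delta(x)=x\otimes1+g\otimes x$.
\item[(2)] $R=k[a,b]$ with $a,b$ primitive, $g=1$, $\chi=\varepsilon$, $\delta=0$, $w=a\otimes b$. Here (b) holds by commutativity, and both sides of (c) equal $a\otimes b\otimes1+a\otimes1\otimes b+1\otimes a\otimes b$.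
\item[(3)] $R$ Sweedler's algebra, $\chi(g)=-1$, $\chi(\theta)=0$, $\delta=0$, $w=0$. Both formulas in (a) send $g$ to $-g$ and $\theta$ to $-\theta$. So the algebra $T$ of Theorem \ref{thm:A} carries a second Hopf structure, with $\Delta(x)=x\otimes1+g\otimes x$, which satisfies (H3). The failure of (H3) is not visible in the algebra extension $R\subset T$ and the Hopf algebra $R$ alone.
\end{enumerate}
\end{example}

\section{Commutative extensions}\label{sec:D}

Let $T$ be commutative and satisfy (H1) and (H2). From $rx=xr=\sigma(r)x+\delta(r)$ we get $\sigma=\mathrm{id}$ and $\delta=0$, so $T=R[x]$, and the same holds for every variable. We use points as in Section \ref{sec:model}; $A$ always denotes a commutative algebra. We also use Yoneda's lemma in the following form, for commutative algebras $B,B'$. A family of maps $\mathrm{Alg}(B,A)\to A$, natural in $A$, is evaluation at a unique element of $B$, namely the image of the universal point $\mathrm{id}_B$. A natural family of bijections $\mathrm{Alg}(B,A)\to\mathrm{Alg}(B',A)$ is induced by an isomorphism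 $B'\to B$. Pairs of points of $B$ and $B'$ are points of $B\otimes B'$.

Let $G'(A)=\mathrm{Alg}(T,A)$ and $G(A)=\mathrm{Alg}(R,A)$. A point of $T$ is given by its restriction to $R$ and its value at $x$, so $G'(A)=G(A)\times A$ as sets. Restriction $\pi\colon G'(A)\to G(A)$ is a surjective group homomorphism, with the set-theoretic section $\iota(\gamma)=(\gamma,0)$. Its kernel $N(A)$ consists of the points that vanish on $R^+=\ker(\varepsilon|_R)$, so $N(A)=\mathrm{Alg}(T/R^+T,A)$. Here $T/R^+T=k[\bar x]$ is a quotient Hopf algebra of $T$, because $\Delta(R^+)\subset R^+\otimes R+R\otimes R^+$ and $S(R^+)\subset R^+$. By Example \ref{ex:base}, which is Theorem \ref{thm:B} for the base $k$, the generator $y=\bar x-\varepsilon(\bar x)$ is primitive. So $n\mapsto y(n)$ is an isomorphism of $N(A)$ onto the additive group of $A$, that is $N\cong\mathbb G_a$, and we identify $N(A)=A$.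

Put $c_\gamma(n)=\iota(\gamma)\,n\,\iota(\gamma)^{-1}$ for $\gamma\in G(A)$, $n\in N(A)$. Every $g\in G'(A)$ is $\iota(\pi(g))m$ with $m\in N(A)$, and $N(A)$ is commutative, so
\begin{equation}\label{eq:conj}
gng^{-1}=c_{\pi(g)}(n).
\end{equation}
Hence $c_{\gamma\eta}=c_\gamma\circ c_\eta$ and $c_\varepsilon=\mathrm{id}$, and each $c_\gamma$ is additive. The map $(\gamma,n)\mapsto c_\gamma(n)$ is natural on $G(A)\times A=\mathrm{Alg}(R[y],A)$, so it is given by a polynomial
\[c(y)=\sum_{m\ge1}\kappa_my^m\in R[y],\qquad c_\gamma(n)=\sum_m\kappa_m(\gamma)n^m,\]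
with $c(y+y')=c(y)+c(y')$ in $R[y,y']$. In Proposition \ref{prop:model}, $(a,0)(0,n)(-a,0)=(0,n+an^p)$ by \eqref{eq:law}, so $c(y)=y+\tau y^p$. The polynomial $c$ measures the asymmetry between left and right that was used there.

\begin{theorem}\label{thm:D}
Let $T$ be commutative and satisfy \textup{(H1)} and \textup{(H2)}. The following are equivalent:
\begin{enumerate}
\item[(1)] \textup{(H3)} holds after a change of variable;
\item[(2)] $c(y)=\kappa_1y$ is linear;
\item[(3)] $T=R[x']$ with $\Delta(x')=x'\otimes b+1\otimes x'+w$, where $b\in R$ is group-like and $w\in R\otimes R$.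
\end{enumerate}
They hold whenever $R$ is reduced, and always if $\operatorname{char}k=0$. They can fail in every characteristic $p>0$: they fail for $R=k[\tau]/(\tau^p)$ with $\tau$ primitive, $T=R[x]$ and $\Delta(x)=x\otimes1+1\otimes x+\tau\otimes x^p$.
\end{theorem}

\begin{proof}
(2)$\Rightarrow$(3). The given $x$ need not behave well under multiplication by $N$, so we take the coordinate that does. Define $f(g)=\iota(\pi(g))^{-1}g\in N(A)=A$, that is $f(\iota(\gamma)n)=n$. This is natural, so $f\in T$, and $f(gn)=f(g)+n$. The natural bijection $g\mapsto(\pi(g),f(g))$ from $G'(A)$ to $G(A)\times A$ shows that $T=R[f]$ is a polynomial ring in $f$. For $g=\iota(\gamma)m$ and $h=\iota(\eta)n$,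
\[gh=\iota(\gamma)\iota(\eta)\cdot\bigl(\iota(\eta)^{-1}m\,\iota(\eta)\bigr)\cdot n,\]
and the middle factor is $c_{\eta^{-1}}(m)=\kappa_1(\eta^{-1})m$ by \eqref{eq:conj} and (2). Therefore
\[f(gh)=f(\iota(\gamma)\iota(\eta))+\kappa_1(\eta^{-1})f(g)+f(h).\]
The first term is natural in $(\gamma,\eta)$, so it is given by some $w\in R\otimes R$, and $\kappa_1(\eta^{-1})=b(\eta)$ with $b=S(\kappa_1)$. At the universal pair of points this reads $\Delta(f)=f\otimes b+1\otimes f+w$. From $c_{\gamma\eta}=c_\gamma\circ c_\eta$ and $c_\varepsilon=\mathrm{id}$ we get $\kappa_1(\gamma\eta)=\kappa_1(\gamma)\kappa_1(\eta)$ and $\varepsilon(\kappa_1)=1$. So $\kappa_1$ is group-like, and so is $b=\kappa_1^{-1}$.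

(3)$\Rightarrow$(1). Take $a=1$ and $v=0$ in (H3).

(1)$\Rightarrow$(2). Let $f=x'$ be a variable satisfying (H3), so $\Delta(f)=\sum_{i,j\le1}e_{ij}(f^i\otimes f^j)$ with $e_{ij}\in R\otimes R$. The image of $f$ generates $T/R^+T=k[y]$, so $f(n)=\alpha n+\beta$ on $N$ with $\alpha\in k^\times$, $\beta\in k$. Let $A$ be $T$ or $T[y]$, let $g\in G'(A)$ be the inclusion $T\to A$, and let $n\in N(A)$. Since $\pi(n)=\varepsilon$,
\[f(gn)=\sum_{i,j\le1}(\mathrm{id}\otimes\varepsilon)(e_{ij})\,f^i(\alpha n+\beta)^j,\qquad f(ng)=\sum_{i,j\le1}(\varepsilon\otimes\mathrm{id})(e_{ij})\,(\alpha n+\beta)^if^j .\]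
Both are affine in $n$, and $n=0$ is the identity. So $f(gn)=f+Bn$ and $f(ng)=f+En$ with $B,E\in T$ independent of $n$ and $A$.

Take $A=T$. The map $n\mapsto ng$ is a bijection of $N(T)=T$ onto the fiber of $\pi$ through $g$, and $f$ maps this fiber bijectively onto $T$ because $T=R[f]$. So $n\mapsto f+En$ is a bijection of $T$, and $E$ is a unit. Now take $A=T[y]$ and $n=y$. By \eqref{eq:conj}, $gn=(gng^{-1})g$ with $gng^{-1}=c(y)$, so $By=E\,c(y)$ in $T[y]$. Hence $E\kappa_m=0$, and so $\kappa_m=0$, for $m\ge2$.

\emph{Characteristic $0$.} The coefficient of $y^{m-1}y'$ in $c(y+y')=c(y)+c(y')$ gives $m\kappa_m=0$ for $m\ge2$. So (2) holds.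

\emph{Reduced $R$.} Let $\mathfrak q$ be a prime ideal of $R$, $K$ the field of fractions of $R/\mathfrak q$, and $\gamma\in G(K)$ the map $R\to K$. The identity $c_\gamma\circ c_{\gamma^{-1}}=\mathrm{id}$, applied to $y\in N(K[y])$, says that two polynomials over $K$ have composite $y$. Degrees multiply under composition over a field, so $c_\gamma$ has degree $1$, and $\kappa_m\in\mathfrak q$ for $m\ge2$. The intersection of all prime ideals is the set of nilpotent elements. So $\kappa_m$ is nilpotent for $m\ge2$, and (2) holds if $R$ is reduced.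

\emph{Failure.} For the stated $T$, which is a Hopf algebra by Proposition \ref{prop:model}, $c(y)=y+\tau y^p$ is not linear.
\end{proof}

\begin{remark}
In characteristic $2$ the algebra $T$ of Theorem \ref{thm:A} is commutative, and the criterion applies to it. The $x$-coordinate of a product of points with coordinates $(g,\theta,x)$ and $(g',\theta',x')$ is $x+gx'+\theta x'^2$, and $S(x)$ vanishes where $x$ does. So $c(y)=gy+\theta y^2$, with the nilpotent coefficient $\kappa_2=\theta$.
\end{remark}

\begin{thebibliography}{9}
\bibitem{Huang} Hongdi Huang, \emph{Hopf Ore Extensions}, arXiv:1902.02237 (2019).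
\end{thebibliography}
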